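\title{Submatrices of Cayley tables with few symbols}

\begin{abstract}
Let $A$ and $B$ be finite nonempty subsets of an arbitrary group and let $m=|AB|$. We prove that if $|A|>m/2$ and $|B|>2m/3$, then $A$ lies in a left coset and $B$ in a right coset of one subgroup of order $m$. In terms of Latin squares, an $\alpha m\times\beta m$ submatrix of a Cayley table that contains exactly $m$ symbols, with $\alpha>1/2$ and $\beta>2/3$, is contained in an $m\times m$ subsquare. This proves a conjecture from a paper of Evans, Mammoliti and Wanless. We also show that the implication holds for all groups exactly when $\min(\alpha,\beta)>1/2$ and $\max(\alpha,\beta)>2/3$. The proof is self-contained and uses Hamidoune's isoperimetric method.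
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $G$ be a group, finite or infinite. Its \emph{Cayley table} is the matrix whose rows and columns are indexed by the elements of $G$ and whose entry, or \emph{symbol}, in cell $(r,c)$ is $rc$. A \emph{submatrix} $A\times B$ is given by a finite set $A\subseteq G$ of rows and a finite set $B\subseteq G$ of columns. Its set of symbols is the product set $AB=\{ab: a\in A,\ b\in B\}$, and it \emph{contains $m$ symbols} if $|AB|=m$. An $m\times m$ \emph{subsquare} is an $m\times m$ submatrix that is a Latin square: it has $m$ symbols, each occurring once in every row and once in every column. We say that $A\times B$ is \emph{contained in} $A'\times B'$ if $A\subseteq A'$ and $B\subseteq B'$.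

By cancellation, no symbol is repeated in a row or in a column of a Cayley table. Hence $|AB|\ge\max(|A|,|B|)$, and an $m\times m$ submatrix is a subsquare exactly when it contains $m$ symbols. Subsquares are thus the submatrices with as few symbols as possible, and they are the submatrices $aK\times Kb$ with $K$ a finite subgroup (Lemma~\ref{lem:subsquare}). One expects this description to be stable: a submatrix with $m$ symbols whose densities
\[
\alpha=|A|/m,\qquad \beta=|B|/m
\]
are both close to $1$ should be a large piece of an $m\times m$ subsquare. The question is how close to $1$ they must be.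

The group $\mathbb Z$ has no nontrivial finite subgroup, so its table has no subsquare of order $m\ge2$, and every submatrix with at least two symbols is an obstruction. The submatrix $\{0\}\times\{0,1\}$ has $m=2$ and $(\alpha,\beta)=(\frac12,1)$; its transpose gives $(1,\frac12)$. The submatrix $\{0,1\}\times\{0,1\}$ has the symbols $0,1,2$, so $m=3$ and $(\alpha,\beta)=(\frac23,\frac23)$. If increasing a density can only help, the best one can hope for is the set of pairs that lie below none of these three points, and this set is described by $\min(\alpha,\beta)>\frac12$ and $\max(\alpha,\beta)>\frac23$. Up to transposition, this is the range in the following conjecture, which comes from \cite{EMW}.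

\begin{quote}
\textbf{Conjecture.} \emph{Let $R$ be an $\alpha m\times\beta m$ submatrix of the Cayley table of a group $G$, containing $m$ symbols, where $\alpha>\frac12$ and $\beta>\frac23$. Then $R$ is contained in an $m\times m$ subsquare.}
\end{quote}

We prove the conjecture for every group.

\begin{theorem}\label{thm:main}
Let $A,B$ be finite nonempty subsets of a group, with $|AB|=m$, $|A|>\frac m2$ and $|B|>\frac{2m}3$. Then there are a subgroup $K$ with $|K|=m$ and elements $a,b$ such that $A\subseteq aK$ and $B\subseteq Kb$. Hence $A\times B$ is contained in the subsquare $aK\times Kb$, and this is the only $m\times m$ subsquare containing it.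
\end{theorem}

Inversion exchanges the roles of the two sets and gives a symmetric form.

\begin{corollary}\label{cor:sym}
Let $A,B$ be finite nonempty subsets of a group with $|AB|<2\min(|A|,|B|)$ and $|AB|<\frac32\max(|A|,|B|)$. Then $A\subseteq aK$ and $B\subseteq Kb$ for a subgroup $K$ of order $|AB|$ and some elements $a,b$.
\end{corollary}

\begin{proof}
If $|B|\ge|A|$, this is Theorem~\ref{thm:main}. Otherwise apply Theorem~\ref{thm:main} to the pair $B^{-1},A^{-1}$, whose product $(AB)^{-1}$ has $|AB|$ elements. From $B^{-1}\subseteq aK$ and $A^{-1}\subseteq Kb$ we get $A\subseteq b^{-1}K$ and $B\subseteq Ka^{-1}$.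
\end{proof}

The guess above is the exact answer: both constants are best possible and both inequalities must be strict.

\begin{theorem}\label{thm:sharp}
Let $\alpha,\beta\in(0,1]$ be rational. The statement
\begin{quote}
$(\ast)$ for every group $G$ and every $m$ with $\alpha m,\beta m\in\mathbb Z$, every $\alpha m\times\beta m$ submatrix of the Cayley table of $G$ with exactly $m$ symbols is contained in an $m\times m$ subsquare
\end{quote}
holds if and only if $\min(\alpha,\beta)>\frac12$ and $\max(\alpha,\beta)>\frac23$. The failures already occur in the abelian groups $\mathbb Z$ and $\mathbb Z_n\times\mathbb Z$.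
\end{theorem}

The proof of Theorem~\ref{thm:main} has two parts. A short overlap argument (Section~\ref{sec:K}) produces a finite subgroup $K$ with $A\subseteq aK$ and $B\subseteq Kb$. The harder part is to show that $K$ has only $m$ elements. Assuming the contrary, Hamidoune's method of atoms (Section~\ref{sec:atoms}) supplies a subgroup $H$ of $K$ such that $B$ meets two or three cosets of $H$ and $m/|H|$ lies in a short interval (Section~\ref{sec:windows}). Sections~\ref{sec:left}--\ref{sec:two} count $AB$ coset by coset and show that this cannot happen. Theorem~\ref{thm:sharp} is proved in Section~\ref{sec:sharp}.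

\section{Subsquares and cosets}\label{sec:prelim}

We use the fact that a finite nonempty subset of a group that is closed under multiplication is a subgroup.

\begin{lemma}\label{lem:subsquare}
\begin{enumerate}
\item[(a)] A submatrix $A'\times B'$ is an $m\times m$ subsquare if and only if $A'=aK$ and $B'=Kb$ for a subgroup $K$ of order $m$ and some elements $a,b$.
\item[(b)] A submatrix $A\times B$ with $A,B$ nonempty and exactly $m$ symbols is contained in at most one $m\times m$ subsquare.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The submatrix $aK\times Kb$ has $m$ rows, $m$ columns and symbol set $aKb$ of size $m$, so it is a subsquare. Conversely, let $A'\times B'$ be an $m\times m$ subsquare, choose $a\in A'$ and $b\in B'$, and put $X=a^{-1}A'$, $Y=B'b^{-1}$. Then $1\in X\cap Y$, so $X,Y\subseteq XY$, and $|X|=|Y|=|XY|=m$. Hence $X=Y=XY$. This set is closed under multiplication, so it is a subgroup $K$.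

(b) Let $A'\times B'\supseteq A\times B$ be an $m\times m$ subsquare. Then $A'B'\supseteq AB$ and both sets have $m$ elements, so $A'B'=AB$. For $a\in A$ and $b\in B$, the sets $A'b$ and $aB'$ are $m$-element subsets of $AB$. Thus $A'=ABb^{-1}$ and $B'=a^{-1}AB$ are determined by $A$ and $B$.
\end{proof}

The next lemma is our only tool for showing that a product set fills a group.

\begin{lemma}\label{lem:P}
If $N$ is a finite group, $X,Y\subseteq N$ and $|X|+|Y|>|N|$, then $XY=N$.
\end{lemma}

\begin{proof}
For $g\in N$ the sets $X$ and $gY^{-1}$ have total size greater than $|N|$, so they meet: $x=gy^{-1}$ with $x\in X$, $y\in Y$, and $g=xy$.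
\end{proof}

\section{The subgroup $BB^{-1}$}\label{sec:K}

If $A=aK$ and $B=Kb$, then $K=A^{-1}A=BB^{-1}$. These two quotient sets are therefore the natural candidates for $K$. The rows $aB$ and the columns $Ab$ are large subsets of the $m$-element set $AB$, so they overlap, and the overlaps are enough to show that the candidates agree and form a subgroup.

\begin{proposition}\label{prop:K}
Under the hypotheses of Theorem~\ref{thm:main}, the set $K=A^{-1}A$ is a finite subgroup, $K=BB^{-1}$, and $|B\cap kB|\ge2|B|-m$ for every $k\in K$.
\end{proposition}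

\begin{proof}
Let $b,b'\in B$. The subsets $Ab$ and $Ab'$ of $AB$ have more than $m/2$ elements each, so $ab=a'b'$ for some $a,a'\in A$, and $bb'^{-1}=a^{-1}a'$. Thus $BB^{-1}\subseteq K$.

Let $k=a^{-1}a'\in K$. Since $aB$ and $a'B$ are subsets of $AB$, we have $|B\cap kB|=|aB\cap a'B|\ge2|B|-m$.

Let $g,h\in K$. Then $g^{-1}\in K$, and the subsets $B\cap g^{-1}B$ and $B\cap hB$ of $B$ have total size at least $4|B|-2m$, which exceeds $|B|$ because $3|B|>2m$. So $g^{-1}b=hb'$ for some $b,b'\in B$, and $gh=bb'^{-1}$. Thus $KK\subseteq BB^{-1}\subseteq K$. Since $1\in K$, also $K\subseteq KK$, so the three sets are equal and $K$ is a subgroup.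
\end{proof}

Each hypothesis was used once, and the small examples show what fails without it. For $A=\{0\}$, $B=\{0,1\}$ in $\mathbb Z$ the quotient sets $\{0\}$ and $\{-1,0,1\}$ differ; for $A=B=\{0,1\}$ they agree, but $\{-1,0,1\}$ is not a subgroup.

Fix $a\in A$ and $b\in B$. Then $A\subseteq aK$ and $B\subseteq Kb$, and by Lemma~\ref{lem:subsquare} it remains to prove that $|K|=m$. Replacing $A$ by $a^{-1}A$ and $B$ by $Bb^{-1}$ changes neither $|A|,|B|,|AB|$ nor $K$. After this replacement $A,B\subseteq K$, $1\in B$, and $B$ generates $K=BB^{-1}$. Taking $K$ as the ambient group, we see that Theorem~\ref{thm:main} follows from the next statement.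

\begin{proposition}\label{prop:core}
Let $G$ be a finite group and let $A,B\subseteq G$ be nonempty, with $1\in B$ and $G=\langle B\rangle$. Put $m=|AB|$. If $|A|>\frac m2$ and $|B|>\frac{2m}3$, then $AB=G$.
\end{proposition}

\begin{remark}\label{rem:count}
Counting settles part of the range. Each pair $(b,b')\in B\times B$ satisfies $b=kb'$ for exactly one $k\in K$, so $|B|^2=\sum_{k\in K}|B\cap kB|\ge|K|\,(2|B|-m)$, that is, $|K|\le\beta^2m/(2\beta-1)$. By Lemma~\ref{lem:P}, $AB=K$ as soon as $|K|<(\alpha+\beta)m$, and the bound gives this when $\alpha>\beta(1-\beta)/(2\beta-1)$. The right side is less than $\frac23$ for $\beta>\frac23$ and at most $\frac12$ for $\beta\ge1/\sqrt2$. Near the corner $(\frac12,\frac23)$, however, the bound on $|K|$ is close to $\frac43m$, while Lemma~\ref{lem:P} needs about $\frac76m$. The proof below does not use this remark.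
\end{remark}

\section{Atoms}\label{sec:atoms}

To prove Proposition~\ref{prop:core} we need a lower bound for $|AB|$ that holds whenever $AB\ne G$. We ask how little multiplication by $B$ can enlarge a set without filling $G$, and we show that the minimum is attained by a subgroup.

Let $G$ be a finite group and $S$ a subset with $1\in S\ne G$. A nonempty set $X\subseteq G$ is \emph{$S$-admissible} if $XS\ne G$; the set $\{1\}$ is an example. Put
\[
\delta_S(X)=|XS|-|X|,\qquad \kappa(S)=\min\{\delta_S(X): X\text{ is $S$-admissible}\}.
\]
Since $X\subseteq XS$, the number $\delta_S(X)$ counts the points gained on passing from $X$ to $XS$. An $S$-admissible set with $\delta_S(X)=\kappa(S)$ is a \emph{fragment} of $S$, a fragment of minimum size is an \emph{atom} of $S$, and $\nu(S)$ denotes the size of an atom. Since $(gX)S=g(XS)$, left translates of atoms are atoms.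

\begin{example}\label{ex:Z6}
Let $G=\mathbb Z_6$, $H=\{0,3\}$ and $S=\{0,1,3,4\}=H+\{0,1\}$. If $X$ is admissible, then $X+S$ is a proper union of cosets of $H$ containing a translate of $S$, so $|X+S|=4$ and $X+S=x+S$ for every $x\in X$. Only the elements of $H$ fix $S$ under translation, so $X$ lies in a coset of $H$. Hence $\kappa(S)=4-2=2$, and the atoms are the cosets of $H$.
\end{example}

Complementation links $S$ with $S^{-1}$.

\begin{lemma}\label{lem:dual}
We have $\kappa(S)=\kappa(S^{-1})$, and if $X$ is a fragment of $S$, then $G\setminus XS$ is a fragment of $S^{-1}$.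
\end{lemma}

\begin{proof}
Let $X$ be $S$-admissible and put $D=G\setminus XS\ne\emptyset$. If $ds^{-1}=x\in X$ with $d\in D$ and $s\in S$, then $d=xs\in XS$, which is false. So $DS^{-1}\subseteq G\setminus X\ne G$. Thus $D$ is $S^{-1}$-admissible and
\[
\delta_{S^{-1}}(D)\le(|G|-|X|)-(|G|-|XS|)=\delta_S(X).
\]
This gives $\kappa(S^{-1})\le\kappa(S)$, and exchanging $S$ and $S^{-1}$ gives equality. If $X$ is a fragment of $S$, then $\delta_{S^{-1}}(D)\le\kappa(S^{-1})$, so $D$ is a fragment of $S^{-1}$.
\end{proof}

The plan is to show that two atoms cannot overlap, by comparing them with their intersection and their union. The obstacle is that the union may fail to be admissible. Lemma~\ref{lem:dual} excludes this for whichever of $S$ and $S^{-1}$ has the smaller atoms.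

\begin{lemma}[Hamidoune]\label{lem:atom}
Suppose that $\nu(S)\le\nu(S^{-1})$. Then there is a subgroup $H$ of $G$ with $HS\ne G$ and $\kappa(S)=|HS|-|H|$.
\end{lemma}

\begin{proof}
Write $\delta=\delta_S$, $\kappa=\kappa(S)$, $\nu=\nu(S)$. Suppose that $M\ne M'$ are atoms with $M\cap M'\ne\emptyset$. Since $(M\cap M')S\subseteq MS\cap M'S$ and $(M\cup M')S=MS\cup M'S$, we have $|(M\cap M')S|+|(M\cup M')S|\le|MS|+|M'S|$. Subtracting $|M\cap M'|+|M\cup M'|=|M|+|M'|$ gives
\[
\delta(M\cap M')+\delta(M\cup M')\le2\kappa .
\]
The set $M\cap M'$ is admissible and smaller than an atom, so $\delta(M\cap M')>\kappa$. Hence $\delta(M\cup M')<\kappa$, so $M\cup M'$ is not admissible: $(M\cup M')S=G$. It follows that $|G|=|M\cup M'|+\delta(M\cup M')<2\nu+\kappa$. On the other hand, $G\setminus MS$ is a fragment of $S^{-1}$ with $|G|-\nu-\kappa$ elements, so $|G|-\nu-\kappa\ge\nu(S^{-1})\ge\nu$. This contradiction shows that distinct atoms are disjoint.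

Translating an atom on the left, we obtain an atom $H$ containing $1$. For $h\in H$ the atom $h^{-1}H$ also contains $1$, so $h^{-1}H=H$. Thus $h^{-1}h'\in H$ for all $h,h'\in H$, and $H$ is a subgroup.
\end{proof}

\section{Two or three cosets}\label{sec:windows}

From here to the end of Section~\ref{sec:two} we assume the hypotheses of Proposition~\ref{prop:core} and, for a contradiction, that $AB\ne G$. Then $B\ne G$ and $A$ is $B$-admissible, so
\begin{equation}\label{eq:iso}
m=|AB|\ge|A|+\kappa(B).
\end{equation}
Apply Lemma~\ref{lem:atom} to $S=B$ if $\nu(B)\le\nu(B^{-1})$ and to $S=B^{-1}$ otherwise. Since $\kappa(B^{-1})=\kappa(B)$ and $HB^{-1}=(BH)^{-1}$, we obtain a subgroup $H$ for which one of the following holds.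
\begin{description}
\item[Case R] $HB\ne G$ and $\kappa(B)=|HB|-|H|$.
\item[Case L] $BH\ne G$ and $\kappa(B)=|BH|-|H|$.
\end{description}
Let $t$ be the number of right cosets $Hy$ that meet $B$ in Case~R, and the number of left cosets $yH$ that meet $B$ in Case~L. In both cases $\kappa(B)=(t-1)|H|$ and $|B|\le t|H|$. We measure sets in units of $|H|$:
\[
\|X\|=|X|/|H|,\qquad \mu=\|AB\|=m/|H|,\qquad\text{so that}\quad \|A\|>\tfrac\mu2,\quad \|B\|>\tfrac{2\mu}3 .
\]

\begin{lemma}\label{lem:windows}
Either $t=2$ and $2<\mu<3$, or $t=3$ and $4<\mu<\frac92$.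
\end{lemma}

\begin{proof}
If $t=1$, then $B\subseteq H$ because $1\in B$; as $B$ generates $G$ we get $H=G$, contrary to $HB\ne G$ or $BH\ne G$. So $t\ge2$. By \eqref{eq:iso}, $t-1\le\mu-\|A\|<\mu/2$. Also $t\ge\|B\|>2\mu/3$. Together, $2(t-1)<\mu<\frac32t$, which forces $t<4$ and gives the two intervals.
\end{proof}

The lower ends of these intervals come from the hypothesis on $|A|$ and the assumption $AB\ne G$; the upper ends come from the hypothesis on $|B|$. Neither interval contains an integer. If $AB$ were a union of cosets of $H$, we would already have a contradiction. The bounds on $\|A\|$ and $\|B\|$ say that $A$ and $B$ are dense in the few cosets that they meet, so by Lemma~\ref{lem:P} the product $AB$ is close to such a union. The smallest cases show the whole mechanism.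

\begin{example}\label{ex:small}
If $|H|=1$, then $\mu=m$ is an integer, against Lemma~\ref{lem:windows}. Let $|H|=2$. Then $m=2\mu$ is an integer in $(4,6)$ or in $(8,9)$, so $m=5$ and $t=2$. Hence $|A|\ge3$ and $|B|\ge4$, and $B$ consists of two whole cosets.

In Case~L, $B=BH$. Then $AB=ABH$ is a union of left cosets of $H$, so $m$ is even, which is false.

In Case~R, $B=HB=H\cup Hy$. The set $AH\subseteq AB$ has even size between $3$ and $5$, so after a left translation of $A$ we have $AH=H\cup xH$, and
\[
AB=AHB=H\cup xH\cup Hy\cup xHy .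
\]
If $y$ normalizes $H$, these four sets are left cosets of $H$ and again $m$ is even. Suppose that $y$ does not normalize $H$. Since $x,y\notin H$, the only pairs among the four sets that can meet are $xH,Hy$ and $H,xHy$. If $xH=Hy$, then $yH=xH=Hy$; if $xHy=H$, then $y^{-1}H=xH=Hy^{-1}$. Both are excluded, so each of the two pairs of $2$-element sets shares at most one element, and $m\ge8-2=6$.
\end{example}

In general the pieces of $A$ and $B$ are not whole cosets, and parity must be replaced by estimates. Case~L remains easy, because all of $AB$ is cut up by one partition, into left cosets of $H$. In Case~R the subgroup sits between the two factors, and $AB$ is covered by sets $xHy$, which can overlap partially.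

\section{Left cosets}\label{sec:left}

Assume Case~L. Write $B=\bigsqcup_{j=0}^{t-1}y_jB_j$, where the cosets $y_jH$ are distinct and $\emptyset\ne B_j\subseteq H$, and number the pieces so that $b_j=\|B_j\|$ satisfies $b_0\ge\dots\ge b_{t-1}$. Let $\mathcal S_j$ be the set of left cosets of $H$ that meet $Ay_j$. If $a\in A$ and $ay_j\in zH$, then $ay_jB_j\subseteq zH\cap AB$. So $\|AB\cap C\|\ge b_j$ for every coset $C\in\mathcal S_j$, and $AB$ is covered by the cosets in $\mathcal S=\bigcup_j\mathcal S_j$.

By Lemma~\ref{lem:windows}, $\mu>2t-2$. Hence $\|Ay_0\|=\|A\|>\mu/2>t-1$, so $|\mathcal S_0|\ge t$; and $|\mathcal S|\ge\mu>2t-2$, so $|\mathcal S|\ge2t-1$. Choose $t$ cosets in $\mathcal S_0$ and $t-1$ further cosets in $\mathcal S$. The former contribute at least $b_0$ each to $\mu$ and the latter at least $b_{t-1}$ each, so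
\[
\mu\ge tb_0+(t-1)b_{t-1}.
\]
The right side is at least $\frac32\|B\|$, because
\begin{align*}
t=2:&\quad 2b_0+b_1-\tfrac32(b_0+b_1)=\tfrac12(b_0-b_1)\ge0,\\
t=3:&\quad 3b_0+2b_2-\tfrac32(b_0+b_1+b_2)=\tfrac32(b_0-b_1)+\tfrac12b_2\ge0 .
\end{align*}
Thus $\mu\ge\frac32\|B\|>\mu$, and Case~L is impossible.

\section{Three right cosets}\label{sec:three}

Assume Case~R with $t=3$, so that $\kappa(B)=2|H|$ and $4<\mu<\frac92$. Write
\[
B=\bigsqcup_{j=0}^{2}B_jy_j,\qquad A=\bigsqcup_{i=1}^{n}x_iA_i,
\]
where the cosets $Hy_j$ are distinct, the cosets $x_iH$ are distinct, and $A_i,B_j$ are nonempty subsets of $H$ with $a_i=\|A_i\|\le1$ and $b_j=\|B_j\|\le1$. There are at least nine sets $x_iHy_j$, and we do not try to describe how they overlap. Instead we enlarge part of $A$ to a union $Y$ of whole cosets, show that $YB$ is almost contained in $AB$, and let the definition of $\kappa(B)$ bound $|YB|$ from below.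

Since $b_0+b_1+b_2>2\mu/3>\frac83$ and each term is at most $1$, every $b_j$ exceeds $\frac23$. Since $\|A\|>\mu/2>2$, we have $n\ge3$. For the index $j$ with $b_j$ largest, $b_j>2\mu/9$, and the sets $x_iA_iB_jy_j\subseteq x_iHy_j$ $(1\le i\le n)$ are pairwise disjoint subsets of $AB$ of size at least $b_j|H|$. So $\mu\ge nb_j>2n\mu/9$, and $n\le4$. If at most one $a_i$ exceeded $\frac13$, then $\|A\|\le1+3\cdot\frac13=2$, which is false. So we may assume $a_1,a_2>\frac13$. For $i=1,2$ and all $j$ we have $a_i+b_j>1$, so $A_iB_j=H$ by Lemma~\ref{lem:P} and $x_iHy_j\subseteq AB$. As $HB=\bigcup_jHy_j$, this means $x_1HB\cup x_2HB\subseteq AB$.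

Let $Y=x_1H\cup x_2H\cup x_3H$, so $\|Y\|=3$. A point of $YB$ outside $AB$ lies in some $x_3Hy_j$ but not in $x_3A_3B_jy_j$, and $\|A_3B_j\|\ge b_j$. Therefore
\[
\|YB\|\le\mu+\sum_{j=0}^2(1-b_j)=\mu+3-\|B\|<3+\frac\mu3<\frac92 .
\]
If $YB\ne G$, then $Y$ is $B$-admissible and $\|YB\|\ge\|Y\|+2=5$, a contradiction. If $YB=G$, then the index $[G:H]=\|G\|$ is an integer less than $\frac92$, so $\mu\le[G:H]\le4$, again a contradiction.

\section{Two right cosets}\label{sec:two}

Assume Case~R with $t=2$, so that $2<\mu<3$. This interval is longer and the pieces can be much thinner, so we analyze the overlaps directly, as in Example~\ref{ex:small}. We use only the bounds on $\mu$, $\|A\|$, $\|B\|$ and the fact that $B$ meets exactly two right cosets of $H$. All of this survives right translation of $B$ and left translation of $A$.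

\subsection*{The four blocks}
Translate $B$ so that $B=B_0\sqcup B_1y$, where $y\notin H$, the sets $B_j\subseteq H$ are nonempty, and $b_j=\|B_j\|$ satisfies $b_0\ge b_1$. Then $b_0>\mu/3$. If $A$ meets $n$ left cosets of $H$, then $AB_0$ has at least $b_0|H|$ elements in each of them, so $\mu\ge nb_0>n\mu/3$ and $n\le2$. Since $\|A\|>\mu/2>1$, we have $n=2$. Translate $A$ so that $A=A_0\sqcup xA_1$, where $x\notin H$, the sets $A_i\subseteq H$ are nonempty, and $a_i=\|A_i\|$ satisfies $a_0\ge a_1$. From $a_0+a_1>\mu/2$, $b_0+b_1>2\mu/3$ and $a_0,b_0\le1$ we get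
\begin{equation}\label{eq:pieces}
a_0>\tfrac\mu4>\tfrac12,\qquad a_1>\tfrac\mu2-1,\qquad b_0>\tfrac\mu3,\qquad b_1>\tfrac{2\mu}3-1>\tfrac13 .
\end{equation}
Put $c_{ij}=\|A_iB_j\|$, so that $c_{ij}\ge\max(a_i,b_j)$. Since $a_0+b_0>\frac7{12}\mu>1$, Lemma~\ref{lem:P} gives $A_0B_0=H$. Thus $AB$ is the union of four blocks:
\[
\begin{array}{c|cc}
 & B_0 & B_1y\\ \hline
A_0 & H & A_0B_1y\subseteq Hy\\
xA_1 & xA_1B_0\subseteq xH & xA_1B_1y\subseteq xHy
\end{array}
\]
Because $x,y\notin H$, we have $H\cap xH=\emptyset$ and $H\cap Hy=\emptyset$, and by translation $Hy\cap xHy=\emptyset$ and $xH\cap xHy=\emptyset$. So among $H$, $Hy$, $xH$, $xHy$, two sets in the same row or the same column of the table are disjoint, and only the diagonal pairs $xH,Hy$ and $H,xHy$ can meet. The size of these overlaps depends on how far $y$ is from normalizing $H$. Let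
\[
N=H\cap yHy^{-1},\qquad d=[H:N].
\]

\begin{lemma}\label{lem:overlap}
The set $xH\cap Hy$ is empty or equals $hNy$ for some $h\in H$. The set $H\cap xHy$ is empty or equals $xh'Ny$ for some $h'\in H$.
\end{lemma}

\begin{proof}
Let $g\in G$ and suppose $hy\in gH\cap Hy$ with $h\in H$. Then $gH=hyH$ and $Hy=hHy$, so $gH\cap Hy=h(yH\cap Hy)=h(yHy^{-1}\cap H)y=hNy$. Take $g=x$ for the first statement. For the second take $g=x^{-1}$ and note that $H\cap xHy=x(x^{-1}H\cap Hy)$.
\end{proof}

Each overlap has normalized size at most $1/d$. Counting the two blocks in the first column fully, and the other two without their overlaps, we obtain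
\begin{equation}\label{eq:blocks}
\mu\ge1+c_{10}+\Bigl(c_{01}-\frac1d\Bigr)+\Bigl(c_{11}-\frac1d\Bigr).
\end{equation}

\subsection*{The case $d=1$}
Here $H\subseteq yHy^{-1}$, so $H=yHy^{-1}$ by finiteness, and the blocks lie in the left cosets $H$, $yH$, $xH$, $xyH$. If $yH=xH$ and $xyH=H$, then $AB\subseteq H\cup xH$ and $\mu\le2$, which is false. Otherwise one of $yH$ and $xyH$ differs from both $H$ and $xH$, since $yH\ne H$ and $xyH\ne xH$ always hold. The block in that coset has size $c_{01}\ge b_1$ or $c_{11}\ge b_1$, so
\[
\mu\ge1+c_{10}+b_1\ge1+b_0+b_1>1+\tfrac{2\mu}3,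
\]
and $\mu>3$, a contradiction.

\subsection*{The case $d\ge2$: a second full block}
Since $1-2/d\ge0$, inequality \eqref{eq:blocks} gives
\[
\mu\ge c_{10}+c_{01}+c_{11}\ge b_0+a_0+b_1>a_0+\tfrac{2\mu}3 .
\]
So $a_0<\mu/3$, hence $a_1>\mu/2-\mu/3=\mu/6$ and $a_1+b_0>\mu/6+\mu/3=\mu/2>1$. By Lemma~\ref{lem:P}, $A_1B_0=H$. Thus $c_{10}=1$ and $H\sqcup xH\subseteq AB$. We also record from \eqref{eq:pieces} that
\begin{equation}\label{eq:ab}
a_0+b_1>\tfrac{11}{12}\mu-1 .
\end{equation}

If $d\ge3$, then \eqref{eq:blocks} and \eqref{eq:ab} give
\[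
\mu\ge2+a_0+b_1-\tfrac23>\tfrac13+\tfrac{11}{12}\mu,
\]
so $\mu>4$, a contradiction.

\subsection*{The case $d=2$}
The same estimate now gives only $\mu>\frac{11}{12}\mu$, and there is no slack to exploit: if all four pieces were equal to $H$, the bound \eqref{eq:blocks} would read $\mu\ge3$, which is the end of the interval, and it can be attained. In $S_3$, with $|H|=2$, we have $d=2$, and the $4$-element sets $H\cup xH$ and $H\cup Hy$ have product $S_3$ by Lemma~\ref{lem:P}, of size $3|H|$. The loss in \eqref{eq:blocks} comes from assuming that the blocks in the second column fill the overlaps. We therefore count directly the half of each block that lies outside its overlap, using the following lemma.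

\begin{lemma}\label{lem:index2}
Let $N$ be a subgroup of index $2$ in a finite group $H$, let $X,Y\subseteq H$ be nonempty, and let $u\in H$. If $X$ meets both cosets of $N$, then $|XY\cap uN|\ge\min(|X|/2,|Y|)$. If $Y$ meets both cosets of $N$, then $|XY\cap uN|\ge\min(|X|,|Y|/2)$.
\end{lemma}

\begin{proof}
The subgroup $N$ is normal and $H/N$ has order $2$, so for each coset $C$ there is a coset $C'$ with $CC'=C'C=uN$. Suppose that $X$ meets both cosets. If $Y$ lies in one coset $C$, pick $g\in X\cap C'$; then $gY\subseteq XY\cap uN$. If $Y$ meets both cosets, let $C$ be a coset with $|X\cap C|\ge|X|/2$ and pick $g\in Y\cap C'$; then $(X\cap C)g\subseteq XY\cap uN$. The second statement follows from the first, since $(XY\cap uN)^{-1}=Y^{-1}X^{-1}\cap u^{-1}N$.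
\end{proof}

We have $\|N\|=\frac12$. By Lemma~\ref{lem:overlap} there is $u\in H$ with $uNy\cap xH=\emptyset$: if $xH\cap Hy=hNy$, take $u\in H\setminus hN$, and if the intersection is empty take any $u$. In the same way there is $v\in H$ with $xvNy\cap H=\emptyset$. Put
\[
r_0=\|A_0B_1\cap uN\|,\qquad r_1=\|A_1B_1\cap vN\| .
\]
The sets $H$, $xH$, $(A_0B_1\cap uN)y$ and $x(A_1B_1\cap vN)y$ are contained in $AB$. They are pairwise disjoint, by the choice of $u$ and $v$ for the diagonal pairs and by the row and column rule for the other four pairs. Hence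
\begin{equation}\label{eq:halves}
\mu\ge2+r_0+r_1 .
\end{equation}
We use \eqref{eq:halves} twice, each time feeding the improved bound on $\mu$ back into \eqref{eq:pieces}.

Since $a_0>\frac12=\|N\|$, the set $A_0$ meets both cosets of $N$. Lemma~\ref{lem:index2} and \eqref{eq:pieces} give $r_0\ge\min(a_0/2,b_1)>\frac14$, so $\mu>\frac94$. Then \eqref{eq:ab} gives $a_0+b_1>\frac{33}{16}-1>1$, so $A_0B_1=H$ by Lemma~\ref{lem:P}. Thus $r_0=\frac12$ and $\mu\ge\frac52+r_1$.

Now $b_1>\frac{2\mu}3-1\ge\frac23$, so $B_1$ meets both cosets of $N$. Lemma~\ref{lem:index2} and \eqref{eq:pieces} give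
\[
r_1\ge\min\Bigl(a_1,\frac{b_1}2\Bigr)>\min\Bigl(\frac\mu2-1,\ \frac\mu3-\frac12\Bigr)=\frac\mu2-1,
\]
where the last equality holds because $\mu<3$. Therefore $\mu>\frac52+\frac\mu2-1$, that is, $\mu>3$, a contradiction.

Every case allowed by Lemma~\ref{lem:windows} is impossible, so $AB=G$. This proves Proposition~\ref{prop:core}, and with it Theorem~\ref{thm:main}. \qed

\section{The exact range of densities}\label{sec:sharp}

The examples in the introduction are single points. To reach every rational pair $(\alpha,\beta)$ outside the range of Theorem~\ref{thm:sharp}, we replace each integer in those examples by a subset of a fiber $\mathbb Z_n\times\{k\}$ of $\mathbb Z_n\times\mathbb Z$. Lemma~\ref{lem:P} lets us thin out the fibers without changing the sumset. Pairs with $\alpha+\beta\le1$ are too sparse for this and are handled in $\mathbb Z$.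

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
If $\min(\alpha,\beta)>\frac12$ and $\max(\alpha,\beta)>\frac23$, then $(\ast)$ follows from Corollary~\ref{cor:sym} and Lemma~\ref{lem:subsquare}(a).

Suppose that $\min(\alpha,\beta)\le\frac12$ or $\max(\alpha,\beta)\le\frac23$. By Lemma~\ref{lem:subsquare}(a), the Cayley table of a group with no subgroup of order $m$ has no $m\times m$ subsquare. The only finite subgroup of $\mathbb Z$ is trivial. In $\mathbb Z_n\times\mathbb Z$ an element with nonzero second coordinate has infinite order, so every finite subgroup lies in $\mathbb Z_n\times\{0\}$ and has order at most $n$. It therefore suffices to find, in $\mathbb Z$ with $m\ge2$ or in $\mathbb Z_n\times\mathbb Z$ with $m>n$, sets $A,B$ with $|A|=p:=\alpha m$, $|B|=q:=\beta m$ and $|A+B|=m$. There are three cases. They are exhaustive, because $\min(\alpha,\beta)>\frac12$ forces $\max(\alpha,\beta)\le\frac23$, which is case (iii).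

(i) \emph{$\alpha+\beta\le1$.} Take $G=\mathbb Z$ and choose $m\ge2$ with $p,q$ integers and $\alpha\beta m\ge1$. Then $p+q-1\le m\le\alpha\beta m^2=pq$. Let $A=\{0,\dots,p-1\}$ and $B=\{s_1<\dots<s_q\}$, with gaps $g_i=s_{i+1}-s_i\ge1$. The set $A+B$ is the union of the intervals $[s_i,s_i+p-1]$. It has $\min(p,g_i)$ elements in $[s_i,s_{i+1}-1]$ for $i<q$, and $p$ elements from $s_q$ on, so
\[
|A+B|=p+\sum_{i=1}^{q-1}\min(p,g_i).
\]
The $q-1$ terms can be chosen independently in $\{1,\dots,p\}$, so $|A+B|$ takes every integer value from $p+q-1$ to $pq$, in particular $m$.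

(ii) \emph{$\alpha+\beta>1$ and $\min(\alpha,\beta)\le\frac12$.} The group will be abelian, so we may assume $\alpha\le\frac12$; then $\beta>\frac12$. Choose $m$ even with $p,q$ integers, and let $n=m/2$. Then $p\le n$ and $0<q-n\le n$. Choose $A_0,B_1\subseteq\mathbb Z_n$ with $|A_0|=p$ and $|B_1|=q-n$, and put
\[
A=A_0\times\{0\},\qquad B=(\mathbb Z_n\times\{0\})\cup(B_1\times\{1\}).
\]
Since $|A_0|+|B_1|=p+q-n>m-n=n$, Lemma~\ref{lem:P} gives $A_0+B_1=\mathbb Z_n$. So $A+B=\mathbb Z_n\times\{0,1\}$ has $2n=m$ elements.

(iii) \emph{$\alpha,\beta\in(\frac12,\frac23]$.} Choose $m$ divisible by $3$ with $p,q$ integers, and let $n=m/3$. Then $p,q\in(\frac32n,2n]$, so $p-n$ and $q-n$ lie in $(\frac n2,n]$. Choose $A_1,B_1\subseteq\mathbb Z_n$ with $|A_1|=p-n$ and $|B_1|=q-n$, and put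
\[
A=(\mathbb Z_n\times\{0\})\cup(A_1\times\{1\}),\qquad B=(\mathbb Z_n\times\{0\})\cup(B_1\times\{1\}).
\]
By Lemma~\ref{lem:P}, $A_1+B_1=\mathbb Z_n$. So $A+B=\mathbb Z_n\times\{0,1,2\}$ has $3n=m$ elements.
\end{proof}

\begin{remark}
In (ii) and (iii) the set $B$ meets two cosets of $H=\mathbb Z_n\times\{0\}$, and $m/|H|$ equals $2$ and $3$ respectively. These are the two ends of the interval $2<\mu<3$ that was excluded in Section~\ref{sec:two}.
\end{remark}

\begin{thebibliography}{9}

\bibitem{EMW}
Anthony B. Evans, Adam Mammoliti and Ian Wanless,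
\emph{Latin squares with maximal partial transversals of many lengths},
arXiv:1911.05912 (2019).

\end{thebibliography}
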